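# Two continued fractions that take turns: the spectrum of the weak uniform exponent of lattices

## 1. Thin boxes around the golden-ratio lattice

Let $\varphi=\frac{1+\sqrt5}2$ and $\varphi'=\frac{1-\sqrt5}2=-1/\varphi$, and consider the planar lattice
$$\Lambda_\varphi=\{(u+v\varphi,\;u+v\varphi'):\ u,v\in\mathbb Z\}.$$
Take a box centered at the origin, with half-sides $t$ and $\varepsilon\le t$, in either orientation: the long side may lie along the first axis or along the second. How small can $\varepsilon$ be if the box is to contain a nonzero lattice point?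

For a nonzero point $z=(z_1,z_2)$ of $\Lambda_\varphi$ we have
$$z_1z_2=(u+v\varphi)(u+v\varphi')=u^2+uv-v^2,$$
a nonzero integer, so $|z_1z_2|\ge1$. If $z$ lies in the box, then $1\le|z_1z_2|\le t\varepsilon$. So $\varepsilon\ge 1/t$ is necessary.

In the other direction, the powers of $\varphi$ are of the form $u+v\varphi$, so the points $(\varphi^n,\varphi'^{\,n})$ with $n\ge0$ lie in $\Lambda_\varphi$. The first ones are $(1,1)$, $(1.618,-0.618)$, $(2.618,0.382)$, $(4.236,-0.236)$. Given $t\ge1$, choose $n\geq 0$ with $\varphi^n\le t<\varphi^{n+1}$. The point $(\varphi^n,\varphi'^{\,n})$ has long coordinate at most $t$ and short coordinate $\varphi^{-n}<\varphi/t$. So $\varepsilon=\varphi/t$ is always enough, provided $\varphi /t\leq t$. For instance, at $t=5$ the fourth point above fits into the box with $\varepsilon=0.24$, while no $\varepsilon<0.2$ will do.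

The threshold for $\varepsilon$ is therefore between $1/t$ and $\varphi/t$. If we write $\varepsilon=t^{-1-2\gamma}$, so that $\sqrt{t\varepsilon}=t^{-\gamma}$, then every $\gamma>0$ fails (for all $t>1$), and every $\gamma\in[-1,0)$ succeeds for all large $t$. The critical value of $\gamma$ is $0$.

Now compare with $\mathbb Z^2$. The point $(1,0)$ lies in every box with long side along the first axis and $t\ge1$, however thin. There every $\gamma\ge-1$ succeeds, and the critical value is $+\infty$.

So $0$ and $+\infty$ occur. Does anything in between occur? We want a lattice in which, for every large $t$, some box of size $t$ is thinner than Minkowski's theorem guarantees, by a prescribed power of $t$ and no better. The same question makes sense in every dimension.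

## 2. Two exponents and the statements to be proved

Let $d\ge2$ and let $\mathbb R_+$ be the set of positive real numbers. For $z=(z_1,\dots,z_d)\in\mathbb R^d$ put
$$|z|=\max_{1\le i\le d}|z_i|,\qquad \Pi(z)=\prod_{1\le i\le d}|z_i|^{1/d},$$
and for $\lambda=(\lambda_1,\dots,\lambda_d)\in\mathbb R_+^d$ let
$$\mathcal P(\lambda)=\{z\in\mathbb R^d:\ |z_i|\le\lambda_i,\ i=1,\dots,d\}.$$
A lattice, in these notes, is a set $\Lambda=\{(L_1(u),\dots,L_d(u)):u\in\mathbb Z^d\}$ with $L_1,\dots,L_d$ linearly independent linear forms in $d$ real variables. Its determinant $\det\Lambda$ is the absolute value of the determinant of the forms.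

**Definition (weak uniform exponent).** $\breve\omega(\Lambda)$ is the supremum of the real $\gamma$ such that for every $t$ large enough there is $\lambda\in\mathbb R_+^d$ with
$$|\lambda|=t,\qquad \Pi(\lambda)=t^{-\gamma},$$
for which $\mathcal P(\lambda)$ contains a nonzero point of $\Lambda$. The value $+\infty$ is allowed.

In words: for every large size $t$ we may choose the shape of the box, keeping its longest half-side equal to $t$ and its volume equal to $2^dt^{-d\gamma}$. Section 1 shows that $\breve\omega(\Lambda_\varphi)=0$ and $\breve\omega(\mathbb Z^2)=\infty$.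

**Definition (non-uniform exponent).**
$$\omega(\Lambda)=\sup\{\gamma\in\mathbb R:\ \Pi(z)\le|z|^{-\gamma}\text{ for infinitely many }z\in\Lambda\}.$$

For $\Lambda_\varphi$ we have $\Pi(z)\ge1$ at all nonzero points and $\Pi=1$ at infinitely many points (the powers of $\varphi$), so $\omega(\Lambda_\varphi)=0$. For $\mathbb Z^2$ the multiples of $(1,0)$ have $\Pi=0$, so $\omega(\mathbb Z^2)=\infty$.

The problem, whose source is Oleg N. German, "On triviality of uniform Diophantine exponents of lattices", arXiv:2303.16808 (2023), is to determine for each $d\ge2$ the set of all values of $\breve\omega$. The answer is the whole closed half-line $[0,+\infty]$.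

**Theorem 1.** Let $d\ge2$. Always $\breve\omega(\Lambda)\in[0,\infty]$, and every value in $[0,\infty]$ (including $\infty$) is attained, even by lattices having no nonzero point with a zero coordinate.

The construction controls $\omega$ as well, and gives more.

**Theorem 2.**
(a) Let $d\ge2$, $\gamma\in[0,\infty)$, $g=1+d\gamma$, and $B=\frac{g+\sqrt{g^2+4(d-2)}}2$ (so $B\ge1$ and $B-\frac{d-2}B=g$). For every $w\in[0,\infty]$ with $1+dw\ge gB$ there is a lattice in $\mathbb R^d$ without nonzero points having a zero coordinate, with $\breve\omega(\Lambda)=\gamma$ and $\omega(\Lambda)=w$. There is also such a lattice with $\breve\omega=\omega=\infty$.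
(b) For $d=2$ every lattice satisfies $1+2\omega(\Lambda)\ge(1+2\breve\omega(\Lambda))^2$. Hence for $d=2$ the joint spectrum is exactly
$$\{(\breve\omega(\Lambda),\omega(\Lambda))\}=\{(x,y)\in[0,\infty]^2:\ 1+2y\ge(1+2x)^2\}.$$

For $d\ge3$ nothing here claims that the region in (a) is the full joint spectrum.

We use the following textbook facts. Minkowski's theorem, for boxes: if $\lambda_1\cdots\lambda_d\ge\det\Lambda$, then $\mathcal P(\lambda)$ contains a nonzero point of $\Lambda$. For continued fractions, let $\alpha=[0;c_1,c_2,\dots]\in(0,1)$ be irrational (every infinite sequence of positive integers $c_k$ occurs), with convergents $p_k/q_k$, $k\ge0$.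

1. $p_0=0$, $q_0=1$, $q_{-1}=0$, $q_{k+1}=c_{k+1}q_k+q_{k-1}$; the fractions $p_k/q_k$ are reduced, and $0\le p_k\le q_k$.
2. $\frac1{2q_{k+1}}<|q_k\alpha-p_k|<\frac1{q_{k+1}}$ for $k\ge0$. Indeed $|q_k\alpha-p_k|=1/(\alpha_{k+1}q_k+q_{k-1})$ with $c_{k+1}<\alpha_{k+1}<c_{k+1}+1$, so the denominator lies strictly between $q_{k+1}$ and $q_{k+1}+q_k\le2q_{k+1}$.
3. (Best approximation.) If $k\ge1$ and $0<|x|<q_{k+1}$, then $|\alpha x-y|\ge|q_k\alpha-p_k|$ for all integers $y$.
4. (Legendre's theorem.) If $x\ne0$ and $\left|\alpha-\frac yx\right|<\frac1{2x^2}$, then $\frac yx$ equals some $\frac{p_k}{q_k}$. (If $y/x$ is not reduced, reducing it only weakens the hypothesis.)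

Constants $c,C>0$ and the symbols $O(1)$, $\asymp$ may depend on $d$ and $\Lambda$, but not on running indices or on lattice points.

## 3. One function of one variable

The definition quantifies over $d$-tuples $\lambda$. We first remove them. For $t>0$ put
$$f(t)=\min\{\Pi(z)^d/|z|:\ z\in\Lambda,\ 0<|z|\le t\},$$
with $f(t)=+\infty$ if there are no such points, and with $-\log0=+\infty$. The minimum exists because finitely many lattice points are involved. The quantity $\Pi(z)^d/|z|$ is the product of all $|z_i|$ except the largest one; for $d=2$ it is $\min(|z_1|,|z_2|)$. For $\Lambda_\varphi$, Section 1 says that $1/t\le f(t)\le\varphi/t$ for $t\ge1$.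

**Lemma 3.** $\breve\omega(\Lambda)\ge0$ and $1+d\,\breve\omega(\Lambda)=\displaystyle\liminf_{t\to\infty}\frac{-\log f(t)}{\log t}$.

Let $t>1$. Call $\gamma$ good at $t$ if there is a $\lambda$ as in the definition for this $t$. If $\gamma<-1$, then $\gamma$ is never good, because $\Pi(\lambda)\le|\lambda|=t<t^{-\gamma}$. So let $\gamma\ge-1$ from now on.

**Step 1: $\gamma$ is good at $t$ if and only if $f(t)\le t^{-1-d\gamma}$.** This step eliminates the box.

Suppose $0\ne z\in\mathcal P(\lambda)\cap\Lambda$, and let $\lambda_j=|\lambda|=t$. Then $|z|\le t$. Since $|z_j|\le|z|$,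
$$\frac{\Pi(z)^d}{|z|}\le\prod_{i\ne j}|z_i|\le\prod_{i\ne j}\lambda_i=\frac{\Pi(\lambda)^d}{t}=t^{-1-d\gamma}.$$

Conversely, let $0<|z|\le t$ and $\Pi(z)^d/|z|\le t^{-1-d\gamma}$, and let $|z_j|=|z|$. Put $\lambda_j=t$. Let the other $\lambda_i>0$ range over $|z_i|\le\lambda_i\le t$. Their product varies continuously and takes all values from $\prod_{i\ne j}|z_i|=\Pi(z)^d/|z|$ up to $t^{d-1}$; the lower end is attained if it is positive, and if it is $0$ then all values in $(0,t^{d-1}]$ are taken. The number $t^{-1-d\gamma}$ is positive, it is at least $\Pi(z)^d/|z|$, and it is at most $t^{d-1}$ because $\gamma\ge-1$. So we can arrange $\prod_{i\ne j}\lambda_i=t^{-1-d\gamma}$, that is, $\Pi(\lambda)=t^{-\gamma}$. Then $|\lambda|=t$ and $z\in\mathcal P(\lambda)$.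

**Step 2: the lower bound $0$.** This step shows that negative $\gamma$ cost nothing. Let $-1\le\gamma<0$, and take $\lambda_1=t$ and $\lambda_i=t^{(-d\gamma-1)/(d-1)}$ for $i\ge2$. The exponent is at most $1$ since $\gamma\ge-1$, so $|\lambda|=t$. Moreover $\lambda_1\cdots\lambda_d=t^{-d\gamma}$, so $\Pi(\lambda)=t^{-\gamma}$, and $t^{-d\gamma}\ge\det\Lambda$ for large $t$. By Minkowski's theorem $\gamma$ is good at all large $t$. Hence $\breve\omega(\Lambda)\ge0$.

**Step 3: the formula.** This step reads off the supremum. By Step 1, a number $\gamma\ge-1$ is good at all large $t$ if and only if $-\log f(t)/\log t\ge1+d\gamma$ for all large $t$. Let $\ell$ be the lower limit in the lemma. By Step 2, $\ell\ge1+d\gamma$ for all $\gamma\in[-1,0)$, so $\ell\ge1$. Every $\gamma\ge-1$ with $1+d\gamma<\ell$ is good at all large $t$, and no $\gamma$ with $1+d\gamma>\ell$ is. So $1+d\breve\omega(\Lambda)=\ell$. $\square$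

## 4. One well approximable number is not enough

To make $f$ small in the plane, the natural move is to feed the lattice a number $\alpha$ with very good rational approximations. The lattice $\{(\alpha x-y,\,x)\}$ itself is useless, since it contains $(-1,0)$ and therefore has $\breve\omega=\infty$. So we tilt the second form and consider, for $\alpha,\beta\in(0,1)$ irrational,
$$\ell_1(x,y)=\alpha x-y,\qquad \ell_2(x,y)=x+\beta y.$$
From
$$(1+\alpha\beta)x=\beta\ell_1+\ell_2,\qquad(1+\alpha\beta)y=\alpha\ell_2-\ell_1$$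
we get
$$N:=\max(|x|,|y|)\le|\ell_1|+|\ell_2|.\tag{1}$$

**Example 4.** Take $\beta=\frac{\sqrt5-1}2$ and $\alpha\in(0,1)$ any irrational number. Then $\Lambda=\{(\ell_1,\ell_2)\}$ has $\breve\omega(\Lambda)=0$, no matter how well $\alpha$ can be approximated.

To see this, let $\beta'=\frac{-\sqrt5-1}2$ be the conjugate of $\beta$. For $(x,y)\ne0$ the product $(x+\beta y)(x+\beta'y)=x^2-xy-y^2$ is a nonzero integer and $|x+\beta'y|\le3N$, so $|\ell_2|\ge\frac1{3N}$. Now put $t_k=q_{k+1}/3$, where $q_k$ are the convergent denominators of $\alpha$ and $k\geq 1$. Take a nonzero lattice point with $|\ell_1|,|\ell_2|\le t_k$. By (1), $N\le2t_k<q_{k+1}$. Hence $|\ell_2|\ge\frac1{6t_k}$. If $x\ne0$, Facts 3 and 2 give $|\ell_1|\ge|q_k\alpha-p_k|>\frac1{2q_{k+1}}=\frac1{6t_k}$. If $x=0$, then $|\ell_1|=|y|\ge1$. So $f(t_k)\ge\frac1{6t_k}$ for large $k$, and Lemma 3 gives $1+2\breve\omega(\Lambda)\le\lim\frac{\log(6t_k)}{\log t_k}=1$.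

The approach stops at the scales just before $t=q_{k+1}$. The point with $(x,y)=(q_k,p_k)$ has an extremely small first coordinate, about $1/q_{k+1}$, but it has to serve all the way from $t\approx q_k$ to $t\approx q_{k+1}$. At the end of this range the value $1/q_{k+1}$ is only about $1/t$. Better approximation to $\alpha$ also means a longer wait for the next one, and the two effects cancel exactly. A uniform exponent sees only the worst $t$.

## 5. Letting two numbers take turns

The first coordinate alone cannot help at $t\approx q_{k+1}$. The second coordinate can, if $\beta$ has a good approximation at a scale strictly between $q_k$ and $q_{k+1}$. So we make both numbers well approximable and interlace their denominators: with $s_k$ the denominators for $\beta$,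
$$s_1<q_1<s_2<q_2<\cdots,\qquad\text{of sizes }e^{R_1},e^{R_2},e^{R_3},e^{R_4},\dots$$
The $n$-th point in this list has norm about $e^{R_n}$. Its small coordinate is about $e^{-R_{n+2}}$, the reciprocal of the next denominator of the same number. But it has to serve only until $t\approx e^{R_{n+1}}$, when a point belonging to the other number takes over. At the end of its service we get the ratio
$$\frac{-\log f(t)}{\log t}\approx\frac{R_{n+2}}{R_{n+1}},$$
which can be any number $g\ge1$. For example, let $R_n=2^n$. The third point has norm about $e^8$ and small coordinate about $e^{-32}$, and it serves until $t\approx e^{16}$. The ratio is $32/16=2=1+2\cdot\frac12$, which suggests $\breve\omega=\frac12$. The product of its coordinates is about $e^{8-32}=(e^8)^{-3}$, which suggests $2\omega=3$, so $1+2\omega=4=g^2$.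

In dimension $d\ge3$ we put this plane into $\mathbb Z^d$ as the vectors $(x,y,0,\dots,0)$. The remaining forms $L_3,\dots,L_d$ must not vanish on these vectors: a nonzero lattice point with a zero coordinate makes $f(t)=0$ for large $t$, hence $\breve\omega=\infty$. If they have their typical size $e^{R_n}$ at the $n$-th point, that point has one coordinate about $e^{-R_{n+2}}$ and $d-1$ coordinates about $e^{R_n}$. So
$$-\log\frac{\Pi(z)^d}{|z|}\approx D_n:=R_{n+2}-(d-2)R_n,$$
and the ratio at the end of its service is $D_n/R_{n+1}$. If $R_{n+1}/R_n$ is a constant $\rho$, the ratio is $\rho-\frac{d-2}\rho$, and this equals $g$ exactly for $\rho=B$ as in Theorem 2. In dimension $2$ we get $B=g$.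

All this becomes a proof once we know that no other lattice point does better. A point with $\Pi(z)^d\ge|z|^{-\varepsilon}$ contributes at most $(1+\varepsilon)\log|z|+O(1)$ to $-\log f$, hence only a ratio of about $1$, which is harmless since $g\ge1$. So we need: all lattice points outside the interlaced list satisfy $\Pi(z)^d\ge c_\varepsilon|z|^{-\varepsilon}$. In the plane this is Legendre's theorem (Section 6). For $d\ge3$ the extra coefficients are chosen at random (Section 7).

## 6. The plane: prescribed denominators and Legendre's theorem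

**Lemma 5.** If $0=Y_0<Y_1<\cdots$ and $Y_{k+1}-Y_k\ge\log3$ for all $k\geq 0$, there is an irrational $\alpha\in(0,1)$ whose convergent denominators satisfy $e^{Y_k}\le q_k\le3e^{Y_k}$ for all $k\ge0$.

*Proof.* Define the partial quotients one after another by $c_{k+1}=\lceil e^{Y_{k+1}}/q_k\rceil\ge1$, starting from $q_0=1$, $q_{-1}=0$. For $k=0$ the bounds hold. If they hold for $k$, then $q_{k+1}=c_{k+1}q_k+q_{k-1}\ge e^{Y_{k+1}}$, and
$$q_{k+1}\le\left(\frac{e^{Y_{k+1}}}{q_k}+1\right)q_k+q_{k-1}\le e^{Y_{k+1}}+2q_k\le e^{Y_{k+1}}+6e^{Y_k}\le3e^{Y_{k+1}},$$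
since $e^{Y_k}\le\frac13e^{Y_{k+1}}$. $\square$

For instance, with $Y_1=2$, $Y_2=4$ we get $c_1=\lceil7.39\rceil=8=q_1$, then $c_2=\lceil54.6/8\rceil=7$ and $q_2=7\cdot8+1=57$.

Now let $(R_n)_{n\ge1}$ be a sequence with $R_1\ge2$ and $R_{n+1}-R_n\ge2$. Since $2>\log3$, Lemma 5 applies to $0,R_2,R_4,\dots$ and to $0,R_1,R_3,\dots$. It gives irrational $\alpha,\beta\in(0,1)$, with convergents $p_k/q_k$ and $r_k/s_k$ ($k\ge0$; $p_0=r_0=0$, $q_0=s_0=1$), such that for $k\ge1$
$$q_k\asymp e^{R_{2k}},\qquad s_k\asymp e^{R_{2k-1}}.\tag{2}$$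
With $\ell_1=\alpha x-y$ and $\ell_2=x+\beta y$ as before, put
$$\mathbf a_k=(q_k,p_k),\qquad\mathbf b_k=(-r_k,s_k).$$
Then $\ell_1(\mathbf a_k)=q_k\alpha-p_k$ and $\ell_2(\mathbf a_k)=q_k+\beta p_k$, while $\ell_2(\mathbf b_k)=s_k\beta-r_k$ and $\ell_1(\mathbf b_k)=-\alpha r_k-s_k$. By Facts 1 and 2,
$$|\ell_1(\mathbf a_k)|\asymp q_{k+1}^{-1},\quad\ell_2(\mathbf a_k)\in[q_k,2q_k];\qquad|\ell_2(\mathbf b_k)|\asymp s_{k+1}^{-1},\quad|\ell_1(\mathbf b_k)|\in[s_k,2s_k].\tag{3}$$

**Lemma 6.** If $(x,y)\in\mathbb Z^2\setminus0$ is not an integer multiple of any $\mathbf a_k,\mathbf b_k$ $(k\ge0)$, then $|\ell_1(x,y)\,\ell_2(x,y)|\ge\frac14$.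

*Proof.* By (1), $|\ell_2|\ge N/2$ or $|\ell_1|\ge N/2$.

Let $|\ell_2|\ge N/2$. Then $x\ne0$, because $(0,y)$ is a multiple of $\mathbf b_0=(0,1)$. If $|\alpha x-y|<\frac1{2|x|}$, then $|\alpha-\frac yx|<\frac1{2x^2}$, so $\frac yx=\frac{p_k}{q_k}$ for some $k$ by Legendre's theorem. As $p_k/q_k$ is reduced, $(x,y)$ is an integer multiple of $\mathbf a_k$, a contradiction. Hence $|\ell_1|\ge\frac1{2|x|}\ge\frac1{2N}$, and the product is at least $\frac14$.

Let $|\ell_1|\ge N/2$. Then $y\ne0$, because $(x,0)$ is a multiple of $\mathbf a_0=(1,0)$. If $|x+\beta y|<\frac1{2|y|}$, then $\left|\beta-\frac{-x}y\right|<\frac1{2y^2}$, so $\frac{-x}y=\frac{r_k}{s_k}$ and $(x,y)$ is an integer multiple of $\mathbf b_k$, a contradiction. Hence $|\ell_2|\ge\frac1{2|y|}\ge\frac1{2N}$, and again the product is at least $\frac14$. $\square$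

## 7. Random coefficients in the remaining directions

For $u=(x,y,u_3,\dots,u_d)$ let
$$L_1(u)=\ell_1(x,y)+\sum_{j\ge3}\theta_{1j}u_j,\qquad L_2(u)=\ell_2(x,y)+\sum_{j\ge3}\theta_{2j}u_j,$$
$$L_i(u)=\theta_{i1}x+\theta_{i2}y+\sum_{j\ge3}\theta_{ij}u_j\qquad(i\ge3),$$
where all $\theta_{ij}$ are independent and uniform on $[0,1]$. For $d=2$ this means $L_1=\ell_1$, $L_2=\ell_2$, and there is no randomness. The numbers $\alpha,\beta$ are fixed.

**Definition (special and generic vectors).** A vector $u\in\mathbb Z^d\setminus0$ is special if $u_3=\dots=u_d=0$ and $(x,y)$ is an integer multiple of some $\mathbf a_k$ or $\mathbf b_k$, $k\geq 0$. Otherwise it is generic.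

For $d=3$, the vectors $(5,0,0)$ and $(0,-3,0)$ are special, as multiples of $(\mathbf a_0,0)$ and $(\mathbf b_0,0)$. The vector $(1,1,1)$ is generic. So is $(1,1,0)$: it is no multiple of an $\mathbf a_k$, since $c_1=\lceil e^{R_2}\rceil\ge3$ makes all $p_k/q_k<1$, and no multiple of a $\mathbf b_k$, since $-r_k/s_k\le0$.

**Lemma 7.** With probability $1$ the following hold:
(i) $L_1,\dots,L_d$ are linearly independent, and $L_i(u)\ne0$ for all $i$ and all $u\in\mathbb Z^d\setminus0$;
(ii) for $i\ge3$: $|L_i(\mathbf a_k,0)|\asymp q_k$ and $|L_i(\mathbf b_k,0)|\asymp s_k$ for all $k\ge0$;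
(iii) for every $\varepsilon>0$ there is $c_\varepsilon>0$ with $\prod_i|L_i(u)|\ge c_\varepsilon|u|^{-\varepsilon}$ for all generic $u$.

For $d=2$ everything is already proved: (i) holds because $\alpha,\beta$ are irrational and the determinant of the forms is $1+\alpha\beta\ne0$; (ii) is void; (iii) is Lemma 6. Let $d\ge3$.

**Step 1: nonvanishing, parts (i) and (ii).** This step collects the facts that need only "measure zero". The determinant of the forms is a polynomial in the $\theta_{ij}$. It equals $1+\alpha\beta\ne0$ when $\theta_{1j}=\theta_{2j}=0$ for $j\ge3$ and $\theta_{ij}=\delta_{ij}$ for $i\ge3$. So it is not the zero polynomial, and its zero set is null. Next fix $i$ and $u\ne0$. If $i\ge3$, or if $i\le2$ and some $u_j\ne0$ with $j\ge3$, then some $\theta$ occurs in $L_i(u)$ with a nonzero coefficient, and $L_i(u)=0$ has probability $0$. If $i\le2$ and $u_3=\dots=u_d=0$, then $L_i(u)=\ell_i(x,y)\ne0$ by irrationality of $\alpha$ or $\beta$. There are countably many pairs $(i,u)$, so (i) follows.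

For (ii), let $i\ge3$. As $k\to\infty$,
$$\frac{L_i(\mathbf a_k,0)}{q_k}=\theta_{i1}+\theta_{i2}\frac{p_k}{q_k}\to\theta_{i1}+\alpha\theta_{i2},\qquad\frac{L_i(\mathbf b_k,0)}{s_k}=\theta_{i2}-\theta_{i1}\frac{r_k}{s_k}\to\theta_{i2}-\beta\theta_{i1}.$$
The limits are almost surely nonzero, and by (i) all terms are nonzero. A sequence of nonzero numbers with a nonzero limit is bounded, and bounded away from $0$.

The rest of the proof is for (iii). Fix $s\in(0,1)$ and put $\sigma=2d(1-s)$. We shall show that
$$E\sum_{u\ \mathrm{generic}}|u|^{-\sigma}\prod_{i=1}^d|L_i(u)|^{-s}<\infty.\tag{4}$$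
Negative moments are the right tool because a small product makes a term large. We must take $s<1$, because a random variable uniform on an interval around $0$ has an infinite moment of order $-1$. In Steps 2 to 5, $C$ depends on $d$ and $s$ only, and $V=\max_{j\ge3}|u_j|$.

**Step 2: negative moments of one form.** This step bounds $E|L_i(u)|^{-s}$. Let $X$ be uniform on an interval $I$ of length $h$, and let $J=[-h/2,h/2]$. On $I\setminus J$ the function $|\tau|^{-s}$ is at most $(h/2)^{-s}$, on $J\setminus I$ it is at least that, and the two sets have equal length. Hence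
$$E|X|^{-s}=\frac1h\int_I|\tau|^{-s}d\tau\le\frac2h\int_0^{h/2}\tau^{-s}d\tau=\frac{(h/2)^{-s}}{1-s}\le Ch^{-s}.$$
Let $i\ge3$ and condition on all coefficients of $L_i$ except that of a coordinate of $u$ of largest absolute value. Then $L_i(u)$ is uniform on an interval of length $|u|$, so
$$E|L_i(u)|^{-s}\le C|u|^{-s}\qquad(i\ge3).\tag{5}$$
For $i=1,2$ and $V\ge1$, condition on all $\theta_{ij}$ but the one at a largest $|u_j|$, $j\ge3$: this gives $E|L_i(u)|^{-s}\le CV^{-s}$. If moreover $|\ell_i|\ge2dV$, then the random part is at most $(d-2)V\le|\ell_i|/2$ in absolute value, so $|L_i(u)|\ge|\ell_i|/2$ and $E|L_i(u)|^{-s}\le2^s|\ell_i|^{-s}$; here $|\ell_i|=\max(V,|\ell_i|)$. If $|\ell_i|<2dV$, then $\max(V,|\ell_i|)\le2dV$, and so $V^{-s}\le(2d)^s\max(V,|\ell_i|)^{-s}$. In both cases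
$$E|L_i(u)|^{-s}\le C\max(V,|\ell_i|)^{-s}\le C\max(1,|\ell_i(x,y)|)^{-s}\qquad(i=1,2,\ V\ge1).\tag{6}$$
The forms $L_1,\dots,L_d$ involve disjoint sets of $\theta$'s, so for fixed $u$ the variables $L_1(u),\dots,L_d(u)$ are independent and the moments multiply.

**Step 3: counting in the plane.** This step sums the right side of (6). Two integer points $(x,y)$ with the same pair $(\lfloor\ell_1\rfloor,\lfloor\ell_2\rfloor)$ differ by an integer vector with $|\ell_1|,|\ell_2|<1$. By (1) this vector has $N<2$, so its entries lie in $\{-1,0,1\}$. Hence at most $9$ integer points share a cell. If $N\le U$, then $|\ell_i|\le2U$, as $\alpha,\beta<1$. We claim that for $U\ge1$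
$$\sum_{N\le U}\max(1,|\ell_1|)^{-s}\max(1,|\ell_2|)^{-s}\le CU^{2(1-s)},\qquad\#\{N\le U:\min(|\ell_1|,|\ell_2|)<1\}\le CU.\tag{7}$$
On $[m,m+1)$ the function $\max(1,|\tau|)^{-s}$ is at most $\max(1,m)^{-s}$ if $m\ge0$, and at most $\max(1,|m|-1)^{-s}$ if $m\le-1$. The cells that meet $[-2U,2U]$ therefore contribute in each of the two coordinates a sum of at most
$$2\sum_{m=0}^{\lfloor2U\rfloor}\max(1,m)^{-s}\le2\left(1+\int_0^{2U}\tau^{-s}d\tau\right)=2\left(1+\frac{(2U)^{1-s}}{1-s}\right)\le CU^{1-s}.$$
The first sum in (7) is at most $9$ times the product of two such sums. For the second bound, $\min(|\ell_1|,|\ell_2|)<1$ forces $\lfloor\ell_1\rfloor$ or $\lfloor\ell_2\rfloor$ to be in $\{-1,0\}$, while the other floor takes at most $4U+2$ values. So there are at most $CU$ cells, with at most $9$ points each.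

**Step 4: generic vectors with $V\ge1$.** This step sums the terms of (4) in which all forms are random, over a dyadic block $2^j\le|u|<2^{j+1}=U$, $j\ge0$. There $|u|^{-\sigma}\le CU^{-\sigma}$, and by (5) the forms with $i\ge3$ contribute at most $CU^{-(d-2)s}$. The coordinates $u_3,\dots,u_d$ take at most $(2U+1)^{d-2}\le CU^{d-2}$ values. For each of them, (6) and (7) bound the sum over $(x,y)$ by $CU^{2(1-s)}$. Together,
$$\sum_u|u|^{-\sigma}E\prod_i|L_i(u)|^{-s}\le CU^{-\sigma-(d-2)s}\,U^{d-2}\,U^{2(1-s)}=CU^{d(1-s)-\sigma}.$$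

**Step 5: generic vectors with $V=0$.** Here $L_1=\ell_1$ and $L_2=\ell_2$ are not random, and this step replaces (6) by Lemma 6. A generic $u$ with $V=0$ has $(x,y)$ outside the multiples of all $\mathbf a_k,\mathbf b_k$, so $|\ell_1\ell_2|^{-s}\le4^s$. In the block $2^j\le|u|<2^{j+1}=U$, the points with $\min(|\ell_1|,|\ell_2|)<1$ number at most $CU$ by (7), and each has $|\ell_1\ell_2|^{-s}\le4^s$. For the other points $|\ell_i|=\max(1,|\ell_i|)$, and (7) bounds the sum of $|\ell_1\ell_2|^{-s}$ by $CU^{2(1-s)}$. With (5) for $i\ge3$, the block contributes at most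
$$CU^{-\sigma-(d-2)s}\bigl(U+U^{2(1-s)}\bigr)\le C\bigl(U^{(1-s)-\sigma}+U^{2(1-s)-\sigma}\bigr),$$
where we used $(d-2)s\ge s$ in the first term and $(d-2)s\ge0$ in the second.

**Step 6: conclusion of (iii).** This step turns the moment bound into a pointwise one. Since $\sigma=2d(1-s)>d(1-s)$ and $d\ge3$, all exponents of $U=2^{j+1}$ in Steps 4 and 5 are negative. Summing over $j\ge0$ gives (4). So almost surely the sum in (4) is finite. In particular each of its terms is at most some finite $K$ (depending on the $\theta$'s), which means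
$$\prod_i|L_i(u)|\ge K^{-1/s}|u|^{-\sigma/s}\qquad\text{for all generic }u.$$
Apply this with a sequence of values $s\to1$; countably many almost sure events hold simultaneously. Since $\sigma/s=2d(1-s)/s\to0$, every $\varepsilon>0$ is covered. $\square$

From now on fix $\theta$'s for which (i)–(iii) hold, and let $\Lambda$ be the resulting lattice, with points $z(u)=(L_1(u),\dots,L_d(u))$. By (i), no nonzero point of $\Lambda$ has a zero coordinate. Since the forms are linearly independent, $|z(u)|\asymp|u|$. So (iii) may be used in the form $\Pi(z)^d\ge c_\varepsilon|z|^{-\varepsilon}$ for all generic points $z$, with a new $c_\varepsilon$.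

## 8. Both exponents from the growth of $R_n$

**Proposition 8.** Put $D_n=R_{n+2}-(d-2)R_n$ and suppose $\liminf_nD_n/R_{n+1}=g\in[1,\infty]$. Then $1+d\,\breve\omega(\Lambda)=g$. If moreover $W:=\limsup_nR_{n+2}/R_n\ge d-1$, then $\omega(\Lambda)=(W-d+1)/d$.

**Step 1: the special points.** This step makes the size estimates of Section 5 precise. For $n\ge1$ let $z^{(n)}$ be the lattice point of $(\mathbf a_{n/2},0)$ if $n$ is even, and of $(\mathbf b_{(n+1)/2},0)$ if $n$ is odd. By (2), the denominator belonging to $z^{(n)}$ is $\asymp e^{R_n}$, and the next denominator of the same number is $\asymp e^{R_{n+2}}$. So by (3) and Lemma 7(ii), one coordinate of $z^{(n)}$ is $\asymp e^{-R_{n+2}}$ in absolute value and the other $d-1$ are $\asymp e^{R_n}$. Hence there is $C\ge1$ with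
$$\bigl|\log|z^{(n)}|-R_n\bigr|\le C,\qquad\log\Pi(z^{(n)})^d=(d-1)R_n-R_{n+2}+O(1),\qquad-\log\frac{\Pi(z^{(n)})^d}{|z^{(n)}|}=D_n+O(1).\tag{8}$$
The special points of $\Lambda$ are the nonzero integer multiples of the $z^{(n)}$ and of the two points coming from $\mathbf a_0,\mathbf b_0$. Passing from $z$ to $mz$ multiplies $\Pi(z)^d/|z|$ by $|m|^{d-1}\ge1$.

Let $\phi(T)=-\log f(e^T)$. By Lemma 3, $1+d\breve\omega(\Lambda)=\liminf_{T\to\infty}\phi(T)/T$.

**Step 2: $\liminf\phi(T)/T\ge g$.** This step uses the points $z^{(n)}$ in turn. For large $T$ choose $n$ with $R_n+C\le T<R_{n+1}+C$. Then $|z^{(n)}|\le e^{R_n+C}\le e^T$, so $\phi(T)\ge D_n-O(1)$ by (8). Since $\liminf D_n/R_{n+1}\ge1$ and $R_{n+1}\to\infty$, the right side is positive for large $n$, and therefore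
$$\frac{\phi(T)}T\ge\frac{D_n-O(1)}{R_{n+1}+C}.$$
The lower limit of the right side is $g$. If $g=\infty$, this proves $1+d\breve\omega(\Lambda)=g$.

**Step 3: $\liminf\phi(T)/T\le g$ when $g<\infty$.** This step examines the scales just before a take-over. Let $\varepsilon>0$ and $T_n=R_{n+1}-C-1$, and let $z\in\Lambda$ with $0<|z|\le e^{T_n}$.

If $z$ is generic, Lemma 7(iii) gives
$$-\log\frac{\Pi(z)^d}{|z|}\le(1+\varepsilon)\log|z|+C_\varepsilon\le(1+\varepsilon)R_{n+1}+C_\varepsilon.$$
If $z$ is a multiple of $z^{(m)}$, then $R_m-C\le\log|z^{(m)}|\le\log|z|\le T_n<R_{n+1}-C$. So $R_m<R_{n+1}$ and $m\le n$. By Step 1, $-\log(\Pi(z)^d/|z|)\le D_m+O(1)$. If $m\le n-1$, then $D_m\le R_{m+2}\le R_{n+1}$; so only $m=n$ can give more than $R_{n+1}+O(1)$, namely $D_n+O(1)$. Multiples of the two remaining points give $O(1)$, because these points have no zero coordinate. Altogether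
$$\phi(T_n)\le\max\bigl(D_n,(1+\varepsilon)R_{n+1}\bigr)+C_\varepsilon,$$
with a new constant $C_\varepsilon$. Divide by $T_n$, note $T_n/R_{n+1}\to1$, and let $n$ run through a sequence along which $D_n/R_{n+1}\to g$. This gives $\liminf\phi(T)/T\le\max(g,1+\varepsilon)$. As $\varepsilon>0$ is arbitrary and $g\ge1$, the lower limit is at most $g$. Hence $1+d\breve\omega(\Lambda)=g$.

**Step 4: $\omega(\Lambda)\ge(W-d+1)/d$.** This step again uses the points $z^{(n)}$. Let $\kappa$ be a real number with $\kappa<(W-d+1)/d$. For some $\delta>0$ we have $R_{n+2}-(d-1)R_n\ge(d\kappa+\delta)R_n$ for infinitely many $n$. For these $n$, (8) gives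
$$\log\Pi(z^{(n)})^d\le-d\kappa R_n-\delta R_n+O(1)\le-d\kappa\log|z^{(n)}|-\delta R_n+O(1),$$
where the $O(1)$ may depend on $\kappa$. For large $n$ this says $\Pi(z^{(n)})\le|z^{(n)}|^{-\kappa}$. The points are infinitely many because $|z^{(n)}|\to\infty$. So $\omega(\Lambda)\ge\kappa$.

**Step 5: $\omega(\Lambda)\le(W-d+1)/d$.** This step shows that nothing else does better. We may assume $W<\infty$. Let $\kappa>0$ and suppose $\Pi(z)\le|z|^{-\kappa}$ for infinitely many $z\in\Lambda$. For generic points, Lemma 7(iii) with $\varepsilon<d\kappa$ gives $c_\varepsilon|z|^{-\varepsilon}\le\Pi(z)^d\le|z|^{-d\kappa}$, so $|z|$ is bounded, and there are finitely many such points. A multiple $mz$ of one of the two points from $\mathbf a_0,\mathbf b_0$ would satisfy $|m|\,\Pi(z)\le|m|^{-\kappa}|z|^{-\kappa}$ with $\Pi(z)>0$, so $m$ is bounded. For $z=mz^{(n)}$, (8) turns the inequality into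
$$d\log|m|+(d-1)R_n-R_{n+2}\le-d\kappa(\log|m|+R_n)+O(1).$$
For each $n$ this allows only finitely many $m$. So it must hold, for suitable $m$, for infinitely many $n$. Since $\log|m|\ge0$, it implies $R_{n+2}-(d-1)R_n\ge d\kappa R_n-O(1)$ for infinitely many $n$. Dividing by $R_n$ and passing to the limit, $W-(d-1)\ge d\kappa$. So no $\kappa>0$ larger than $(W-d+1)/d$ is admissible, and
$$\omega(\Lambda)\le\max\left(0,\frac{W-d+1}d\right)=\frac{W-d+1}d,$$
because $W\ge d-1$. $\square$

## 9. Choosing the growth ratios

We now prove Theorem 2(a) and Theorem 1. The free parameter is the sequence of ratios: put $R_1=2$ and $R_{n+1}=\rho_nR_n$.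

**Step 1: admissible ratios.** This step checks the spacing condition of Section 6. We require $\rho_n\ge1+\frac1n$. Then $R_n\ge2n$ by induction, because $(1+\frac1n)\cdot2n=2(n+1)$. So $R_{n+1}-R_n\ge R_n/n\ge2$, as needed. In terms of the ratios,
$$\frac{D_n}{R_{n+1}}=\rho_{n+1}-\frac{d-2}{\rho_n},\qquad\frac{R_{n+2}}{R_n}=\rho_n\rho_{n+1}.\tag{9}$$

**Step 2: finite $\gamma$.** This step prescribes both limits in Proposition 8. Let $g=1+d\gamma\ge1$, and let $B$ be as in the theorem: the positive root of $B^2=gB+d-2$, with $B\ge g\ge1$. Put $W=dw+d-1$. The hypothesis $1+dw\ge gB$ means $W\ge gB+d-2=B^2$. As $gB\ge1$, also $W\ge B^2\ge d-1$.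

With constant ratio $B$ we would get $\limsup R_{n+2}/R_n=B^2$. To raise it to $W$ without touching $\liminf D_n/R_{n+1}$, enlarge $\rho_n$ on a sparse set: let $\mathcal S=\{2^j:j\ge1\}$ and
$$\rho_n=\max\bigl(B,1+\tfrac1n\bigr)\ (n\notin\mathcal S),\qquad\rho_n=\begin{cases}\max(W/B,\,1+\frac1n),&W<\infty\\\max(B,\,n),&W=\infty\end{cases}\ (n\in\mathcal S).$$
We have $W/B\ge B$, and $n\ge2$ on $\mathcal S$, so $\rho_n\ge\max(B,1+\frac1n)$ for all $n$. In particular the ratios are admissible. The function $\rho_{n+1}-\frac{d-2}{\rho_n}$ does not decrease when $\rho_n$ or $\rho_{n+1}$ grows, so by (9)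
$$\frac{D_n}{R_{n+1}}\ge B-\frac{d-2}B=g\qquad\text{for all }n.$$
There are infinitely many $n$ with $n,n+1\notin\mathcal S$, and along them $\rho_n,\rho_{n+1}\to B$, so $D_n/R_{n+1}\to g$. Hence $\liminf D_n/R_{n+1}=g$.

No two consecutive integers lie in $\mathcal S$. Along $n$ with $n,n+1\notin\mathcal S$, the product $\rho_n\rho_{n+1}$ tends to $B^2$. Along the other $n$, exactly one of $n,n+1$ lies in $\mathcal S$. There one factor tends to $B$, and the other tends to $W/B$ if $W<\infty$ (note $W/B\ge1$) or to $\infty$ if $W=\infty$. So the product tends to $W$. Since $W\ge B^2$, $\limsup R_{n+2}/R_n=W$. Proposition 8 gives $1+d\breve\omega(\Lambda)=g$ and $\omega(\Lambda)=(W-d+1)/d$, that is, $\breve\omega(\Lambda)=\gamma$ and $\omega(\Lambda)=w$.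

**Step 3: $\gamma=\infty$.** This step supplies the last point. Take $\rho_n=n+1\ge1+\frac1n$. By (9), $D_n/R_{n+1}=n+2-\frac{d-2}{n+1}\to\infty$ and $R_{n+2}/R_n=(n+1)(n+2)\to\infty$. Proposition 8, with $g=W=\infty$, gives $\breve\omega(\Lambda)=\omega(\Lambda)=\infty$. By Section 7, none of the lattices in Steps 2 and 3 has a nonzero point with a zero coordinate. This proves Theorem 2(a). $\square$

**Proof of Theorem 1.** The bound $\breve\omega\ge0$ is Lemma 3. Each $\gamma\in[0,\infty)$ is attained by Theorem 2(a), for instance with $w$ given by $1+dw=gB$ (then $w\ge0$ because $gB\ge1$). The value $\infty$ is attained by Theorem 2(a) as well, and also trivially by $\mathbb Z^d$, which has points with zero coordinates. So the spectrum of $\breve\omega$ is $[0,+\infty]$ for every $d\ge2$. $\square$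

## 10. In the plane, $1+2\omega\ge(1+2\breve\omega)^2$

It remains to prove Theorem 2(b). The construction with $R_{n+1}=gR_n$ gave $1+2\omega=g^2$ together with $1+2\breve\omega=g$. We show that in dimension $2$ a smaller $\omega$ is impossible. The plan is to show that taking turns is forced: neither coordinate can do the job just before its own next record, so the other one must bridge that gap, and this costs a very good point.

If $\Lambda$ has a nonzero point with a zero coordinate, then $f(t)=0$ for large $t$, so $\breve\omega=\infty$; the multiples of that point have $\Pi=0$, so $\omega=\infty$, and the inequality holds. Assume from now on that there are no such points, and put $\Delta=\det\Lambda$. For $d=2$ recall $\Pi(z)^2/|z|=\min(|z_1|,|z_2|)$.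

**Step 1: $\omega\ge\breve\omega$.** This step settles the case $\breve\omega=0$. Let $-\frac12<\gamma<\breve\omega(\Lambda)$. By Lemma 3, for all large $t$ there is $z\ne0$ in $\Lambda$ with $|z|\le t$ and $\Pi(z)^2\le|z|\,t^{-1-2\gamma}$. Since $1+2\gamma>0$ and $|z|\le t$, this gives $\Pi(z)^2\le|z|^{-2\gamma}$. As $t\to\infty$ we have $0<\Pi(z)^2/|z|\le t^{-1-2\gamma}\to0$, so infinitely many different $z$ occur. Hence $\omega\ge\gamma$, and so $\omega\ge\breve\omega\ge0$. If $\breve\omega=0$, the inequality of (b) reads $1+2\omega\ge1$ and holds.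

From here on let $0<\gamma<\breve\omega(\Lambda)$ and $g=1+2\gamma>1$.

**Step 2: records of each coordinate.** This step shows that each coordinate alone fails on an interval before each of its records. Let
$$\xi(t)=\min\{|z_1|:z\in\Lambda,\ 0<|z|\le t\},\qquad\eta(t)=\min\{|z_2|:z\in\Lambda,\ 0<|z|\le t\},$$
with value $+\infty$ if there are no such points. By Lemma 3, $f(t)\le t^{-g}$ for all large $t$, so there is $t_0\ge1$ such that
$$\text{for all }t\ge t_0:\quad\xi(t)\le t^{-g}\ \text{ or }\ \eta(t)\le t^{-g}.\tag{10}$$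
The function $\xi$ is non-increasing, and it is positive since no coordinate vanishes. For $t\ge\sqrt\Delta$, Minkowski's theorem for the box $|z_1|\le\Delta/t$, $|z_2|\le t$ shows $\xi(t)\le\Delta/t$, so $\xi(t)\to0$. It is a step function, as only finitely many lattice points have $|z|\le t$. So it has infinitely many jump points, which we denote by $X_1<X_2<\cdots$, and $X_k\to\infty$. Let $\xi_k$ be its value on $[X_k,X_{k+1})$. A jump at $X_k$ is caused by a point of norm exactly $X_k$: there is $x^{(k)}\in\Lambda$ with $|x^{(k)}|=X_k$ and $|x^{(k)}_1|=\xi_k$.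

The points $x^{(k)}$ and $x^{(k+1)}$ are not proportional, since the second has larger norm but smaller (nonzero) first coordinate in absolute value. So
$$\Delta\le\bigl|\det(x^{(k)},x^{(k+1)})\bigr|\le\xi_kX_{k+1}+\xi_{k+1}X_k\le2\xi_kX_{k+1}.\tag{11}$$
Since $g>1$ and $X_{k+1}\to\infty$, it follows that
$$\xi_k^{-1/g}\le\left(\frac{2X_{k+1}}\Delta\right)^{1/g}<X_{k+1}\qquad\text{for large }k.\tag{12}$$
For $t$ in the nonempty interval $(\xi_k^{-1/g},X_{k+1})$ we have $\xi(t)\ge\xi_k$ because $t<X_{k+1}$, and $\xi_k>t^{-g}$ because $t>\xi_k^{-1/g}$. So $\xi(t)>t^{-g}$ there: the first coordinate fails.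

In the same way define $Y_l,\eta_l,y^{(l)}$ for the function $\eta$. There is $l_0$ such that for all $l\ge l_0$ the interval $(\eta_l^{-1/g},Y_{l+1})$ is nonempty, and $\eta(t)>t^{-g}$ on it.

**Step 3: the other coordinate bridges the gap.** This step finds one $\eta$-record that covers a whole interval on which $\xi$ fails. Take $k$ large and set
$$a=\xi_k^{-1/g},\qquad b=X_{k+1},$$
so that $a<b$ by (12), and $a\ge t_0$ because $\xi_k\to0$. On $(a,b)$ the first alternative in (10) fails, so $\eta(t)\le t^{-g}$ there. Let $l$ be such that $Y_l\le a<Y_{l+1}$. For large $k$ such an $l$ exists and $l\ge l_0$, since $a\to\infty$.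

Suppose $\eta_l^{-1/g}<b$. Then the interval
$$\bigl(\max(a,\eta_l^{-1/g}),\ \min(b,Y_{l+1})\bigr)$$
is nonempty: $a<b$ and $a<Y_{l+1}$ hold by choice, $\eta_l^{-1/g}<b$ by assumption, and $\eta_l^{-1/g}<Y_{l+1}$ by Step 2. It lies in $(a,b)$, where $\eta(t)\le t^{-g}$, and in $(\eta_l^{-1/g},Y_{l+1})$, where $\eta(t)>t^{-g}$. This is a contradiction. Hence $\eta_l^{-1/g}\ge b$, that is,
$$\eta_l\le X_{k+1}^{-g}.\tag{13}$$

**Step 4: the bridging point has a small product.** This step converts (13) into a bound for $\omega$. By the choice of $l$ and (12), $Y_l\le a\le(2X_{k+1}/\Delta)^{1/g}$, so $X_{k+1}\ge\frac\Delta2Y_l^{\,g}$. With (13),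
$$\Pi(y^{(l)})^2\le Y_l\,\eta_l\le Y_l\,X_{k+1}^{-g}\le\left(\frac2\Delta\right)^gY_l^{1-g^2}=\left(\frac2\Delta\right)^g|y^{(l)}|^{1-g^2}.$$
As $k\to\infty$, $0<\eta_l\le X_{k+1}^{-g}\to0$, so infinitely many points $y^{(l)}$ arise, with $|y^{(l)}|\to\infty$. For every $\kappa<(g^2-1)/2$ the constant is absorbed for large $|y^{(l)}|$, and $\Pi(y^{(l)})\le|y^{(l)}|^{-\kappa}$ infinitely often. Hence $2\omega(\Lambda)\ge g^2-1=(1+2\gamma)^2-1$. Letting $\gamma\to\breve\omega(\Lambda)$ (which may be $\infty$) we get
$$1+2\omega(\Lambda)\ge(1+2\breve\omega(\Lambda))^2.$$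

**Step 5: the joint spectrum for $d=2$.** This step matches the inequality with the construction. By Lemma 3 and Step 1, both exponents lie in $[0,\infty]$, so every pair $(\breve\omega(\Lambda),\omega(\Lambda))$ lies in the region $1+2y\ge(1+2x)^2$ of $[0,\infty]^2$. Conversely, for $d=2$ the number $B$ equals $g$, so the condition $1+dw\ge gB$ of Theorem 2(a) reads $1+2w\ge(1+2\gamma)^2$. So every pair of the region with $x<\infty$ is realized. The only pair of the region with $x=\infty$ is $(\infty,\infty)$, and it is realized too. This completes the proof of Theorem 2(b). $\square$
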